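\title{The composite of two Kummer-faithful Galois extensions\\ of a number field}

\begin{abstract}
A perfect field is Kummer-faithful if no semiabelian variety over a finite extension of it has a nonzero rational point that is divisible by every positive integer. We show that the composite of two Kummer-faithful Galois extensions of a number field $K$ need not be Kummer-faithful: every $K$ has two Kummer-faithful abelian extensions whose composite is $K(\mu_\infty)$. Counterexamples whose intersection is finite over $K$ exist exactly when $K$ has a $\mathbb Z_p$-extension other than the cyclotomic one for some prime $p$. When $K$ has none, a Galois extension of $K$ is Kummer-faithful if and only if it contains no cyclotomic $\mathbb Z_p$-extension. Finally, all $p$-power torsion points of a given abelian variety over $K$ become rational over a suitable composite of two Kummer-faithful Galois extensions.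
\end{abstract}

\section{Introduction}

Let $k$ be a perfect field with algebraic closure $\overline k$. A \emph{semiabelian variety} over $k$ is a commutative algebraic group $B$ that sits in an exact sequence
\begin{equation}\label{eq:semiabelian}
0\longrightarrow S\longrightarrow B\longrightarrow A\longrightarrow 0
\end{equation}
of algebraic groups over $k$, where $A$ is an abelian variety and $S$ is a torus, that is, a group that becomes isomorphic to a power of $\mathbb G_m$ over $\overline k$. For an abelian group $M$ put $M_{\mathrm{div}}=\bigcap_{n\ge1}nM$.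

\begin{definition}
A perfect field $k$ is \emph{Kummer-faithful} if $B(L)_{\mathrm{div}}=0$ for every finite extension $L$ of $k$ and every semiabelian variety $B$ over $L$.
\end{definition}

To see what this measures, recall that multiplication by $n$ on $B(\overline k)$ is surjective with finite kernel $B[n]$. Sending $P\in B(L)$ to the class of the cocycle $\sigma\mapsto\sigma Q-Q$, where $nQ=P$, gives the Kummer injection $B(L)/nB(L)\hookrightarrow H^1(\operatorname{Gal}(\overline k/L),B[n])$. So $B(L)_{\mathrm{div}}$ consists of the points all of whose Kummer classes vanish, and $k$ is Kummer-faithful when Galois cohomology detects every nonzero point.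

Take $B=\mathbb G_m$ and $L=\mathbb Q$. A rational number that is an $n$-th power for all $n$ has valuation $0$ at every prime, so it is $\pm1$, and $-1$ is not a square; hence $\mathbb G_m(\mathbb Q)_{\mathrm{div}}=1$. In fact all number fields are Kummer-faithful (Corollary~\ref{cor:noZp}). At the other extreme, a field of characteristic $0$ that contains the group $\mu_{p^\infty}$ of all $p$-power roots of unity is not Kummer-faithful, because $\mu_{p^\infty}\cong\mathbb Q_p/\mathbb Z_p$ is a divisible group.

Among subfields of $\overline{\mathbb Q}$ the property passes to finite extensions, by definition, and to subfields: if $F\subseteq F'$ with $F'$ Kummer-faithful and $L/F$ is finite, then $B(L)_{\mathrm{div}}\subseteq B(LF')_{\mathrm{div}}=0$. So it is preserved by intersections and by composites with number fields. The next operation to test is the composite of two infinite extensions. The following question is posed in \cite{Asayama}.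

\begin{quote}
Let $K$ be a number field with algebraic closure $\overline K$, and let $F_1,F_2\subset\overline K$ be Kummer-faithful Galois extensions of $K$. Is $F_1F_2$ Kummer-faithful?
\end{quote}

Ozeki and Taguchi gave a counterexample to the analogous statement for two Galois extensions of a $p$-adic number field. For a number field $K$ it is known that, without the Galois hypothesis, there are Kummer-faithful extensions $F_1,F_2$ with $F_1F_2=\overline K$.

For Galois extensions one may well guess that the answer is yes. A \emph{$\mathbb Z_p$-extension} of $K$ is a Galois extension with group isomorphic to $\mathbb Z_p$. The field $K(\mu_{p^\infty})$ contains exactly one, the \emph{cyclotomic} $\mathbb Z_p$-extension $K_{\infty,p}$, and has finite degree over it. So the visible obstruction to being Kummer-faithful is to contain some $K_{\infty,p}$. Let $K=\mathbb Q$ and $F_1\cap F_2=\mathbb Q$, and suppose $\mathbb Q_{\infty,p}\subseteq F_1F_2$. Then $\operatorname{Gal}(F_1F_2/\mathbb Q)=\operatorname{Gal}(F_1/\mathbb Q)\times\operatorname{Gal}(F_2/\mathbb Q)$ maps onto $\mathbb Z_p$, this map is nonzero on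 one factor, and so some $F_i$ contains a $\mathbb Z_p$-extension of $\mathbb Q$. The only one is $\mathbb Q_{\infty,p}$, so the obstruction was already present in $F_i$. This argument uses two things: that $F_1\cap F_2$ is small, and that the base field has only one $\mathbb Z_p$-extension. We show that it becomes a proof when both hold, and that the answer is no as soon as either is given up.

\begin{theorem}\label{thm:main}
For every number field $K$ there exist abelian Kummer-faithful extensions $F_1,F_2$ of $K$ with $F_1F_2=K\mathbb Q^{\mathrm{ab}}=K(\mu_\infty)$, where $\mu_\infty$ is the group of all roots of unity. In particular $F_1F_2$ is not Kummer-faithful.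
\end{theorem}

\begin{theorem}\label{thm:finite}
For a number field $K$ the following are equivalent.
\begin{enumerate}
\item[(a)] For every prime $p$, the field $K_{\infty,p}$ is the only $\mathbb Z_p$-extension of $K$; equivalently, $K$ is totally real and satisfies Leopoldt's conjecture for all $p$.
\item[(b)] $F_1F_2$ is Kummer-faithful for all Kummer-faithful Galois extensions $F_1,F_2$ of $K$ with $[F_1\cap F_2:K]<\infty$.
\item[(c)] $F_1F_2$ is Kummer-faithful for all Kummer-faithful Galois extensions $F_1,F_2$ of $K$ with $F_1\cap F_2=K$.
\end{enumerate}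
Moreover, if \textup{(a)} holds, then a Galois extension $F/K$ is Kummer-faithful if and only if $K_{\infty,p}\not\subseteq F$ for every prime $p$.
\end{theorem}

In Theorem~\ref{thm:main} the divisible points lie on $\mathbb G_m$. They can also be produced on any abelian variety $A$ of positive dimension, since $A[p^\infty]\cong(\mathbb Q_p/\mathbb Z_p)^{2\dim A}$ is divisible.

\begin{theorem}\label{thm:abelian}
For every number field $K$, abelian variety $A$ over $K$ and prime $p$, there are Kummer-faithful Galois extensions $F_1,F_2$ of $K$ with $A[p^\infty]\subset A(F_1F_2)$.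
\end{theorem}

Section~\ref{sec:Zp} shows the mechanism behind Theorem~\ref{thm:main} for $p=2$. All three proofs rest on the reduction of Section~\ref{sec:reduction}, which replaces a divisible point on an arbitrary semiabelian variety by a single $p$-adic character. Sections \ref{sec:abelianext}, \ref{sec:criterion} and \ref{sec:torsion} prove the three theorems.

\medskip\noindent\textbf{Conventions.} From now on all global fields are subfields of $\overline K=\overline{\mathbb Q}$, a number field is a finite extension of $\mathbb Q$, and $G_M=\operatorname{Gal}(\overline{\mathbb Q}/M)$. Homomorphisms from profinite groups are continuous. The cyclotomic character $\chi_p\colon G_{\mathbb Q}\to\mathbb Z_p^*$ is defined by $\sigma\zeta=\zeta^{\chi_p(\sigma)}$ for $\zeta\in\mu_{p^\infty}$; it is surjective. Put $U_p=1+2p\mathbb Z_p$, so $U_2=1+4\mathbb Z_2$, and let $\Delta_p$ be the group of roots of unity in $\mathbb Z_p$, which is cyclic of order $p-1$ for odd $p$ and of order $2$ for $p=2$. Then $\mathbb Z_p^*=\Delta_p\times U_p$, and the $p$-adic logarithm $\log\colon\mathbb Z_p^*\to\mathbb Q_p$ is a homomorphism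 with kernel $\Delta_p$ that maps $U_p$ isomorphically onto $2p\mathbb Z_p\cong\mathbb Z_p$.

\section{$\mathbb Z_p$-extensions, and how to hide one}\label{sec:Zp}

It is convenient to handle $\mathbb Z_p$-extensions through the vector space $\operatorname{Hom}(G_K,\mathbb Q_p)$.

\begin{lemma}\label{lem:hom}
Let $G$ be a profinite group and $f\in\operatorname{Hom}(G,\mathbb Q_p)$.
\begin{enumerate}
\item[(i)] If $f\ne0$, then $f(G)=p^k\mathbb Z_p$ for some $k\in\mathbb Z$, and every $f'\in\operatorname{Hom}(G,\mathbb Q_p)$ that vanishes on $\ker f$ is a scalar multiple of $f$.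
\item[(ii)] If $f$ vanishes on a subgroup of finite index, then $f=0$.
\item[(iii)] If $G$ is a pro-$\ell$ group with $\ell\ne p$, then $f=0$.
\item[(iv)] If $G$ is an open subgroup of a product $\prod_{i\ge1}D_i$ of finite groups, then $f=0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) A closed subgroup of $\mathbb Q_p$ is a $\mathbb Z_p$-submodule because $\mathbb Z$ is dense in $\mathbb Z_p$, and a nonzero compact one is some $p^k\mathbb Z_p$. The map $f'$ factors through a continuous homomorphism $G/\ker f\cong p^k\mathbb Z_p\to\mathbb Q_p$, which is determined by its value at $p^k$ and so is multiplication by a scalar.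

(ii) If the subgroup $H$ has index $m$, then $\sigma^{m!}$ acts trivially on the set $G/H$, so $\sigma^{m!}\in H$ and $m!\,f(\sigma)=0$ for all $\sigma\in G$.

(iii) If $f\neq0$, then by (i) $G$ has the quotient $\mathbb Z/p\mathbb Z$, which is not an $\ell$-group.

(iv) For some $i_0$ the open subgroup $G$ contains $D'=\prod_{i>i_0}D_i$, which has finite index. The elements of $D'$ with only finitely many nontrivial coordinates have finite order and are dense in $D'$. As $\mathbb Q_p$ is torsion-free, $f$ kills them, so $f|_{D'}=0$ by continuity, and $f=0$ by (ii).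
\end{proof}

By (i), taking the fixed field of $\ker f$ is a bijection from the lines $\mathbb Q_pf$ in $\operatorname{Hom}(G_K,\mathbb Q_p)$ to the $\mathbb Z_p$-extensions of $K$. The group $\operatorname{Gal}(K(\mu_{p^\infty})/K)\cong\chi_p(G_K)$ is open in $\mathbb Z_p^*$. A homomorphism from it to $\mathbb Q_p$ kills the torsion subgroup, which is the kernel of $\log$, so by (i) it is a multiple of $\log$. Hence $K_{\infty,p}$ is the fixed field of the kernel of $\log\chi_p|_{G_K}\neq0$, and for every field $F\supseteq K$
\begin{equation}\label{eq:cyc}
K_{\infty,p}\subseteq F\iff\log\chi_p|_{G_F}=0 .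
\end{equation}
Condition (a) of Theorem~\ref{thm:finite} says that $\operatorname{Hom}(G_K,\mathbb Q_p)=\mathbb Q_p\log\chi_p$ for all $p$.

\begin{lemma}\label{lem:cyclotomic}
If $F\subseteq\overline{\mathbb Q}$ is a field with $\log\chi_p|_{G_F}=0$ for some prime $p$, then $F$ is not Kummer-faithful.
\end{lemma}

\begin{proof}
We have $\operatorname{Gal}(F(\mu_{p^\infty})/F)\cong\chi_p(G_F)\subseteq\Delta_p$, so $F'=F(\mu_{p^\infty})$ is finite over $F$, and $\mathbb G_m(F')_{\mathrm{div}}\supseteq\mu_{p^\infty}\neq1$.
\end{proof}

By the Kronecker--Weber theorem $\mathbb Q^{\mathrm{ab}}=\mathbb Q(\mu_\infty)$, and the characters $\chi_q$ for all primes $q$ together give an isomorphism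
\begin{equation}\label{eq:Gamma}
\Gamma:=\operatorname{Gal}(\mathbb Q^{\mathrm{ab}}/\mathbb Q)\;\cong\;\prod_q\mathbb Z_q^*\;=\;\prod_qU_q\times\Delta,\qquad\Delta=\prod_q\Delta_q .
\end{equation}
It follows that $\mathbb Q$ satisfies (a): a homomorphism $G_{\mathbb Q}\to\mathbb Q_p$ factors through $\Gamma$, kills $\Delta$ by Lemma~\ref{lem:hom}(iv), kills each $U_q$ with $q\ne p$ by (iii) and hence their product by continuity, and so is determined by its restriction to $U_p\cong\mathbb Z_p$.

The group $\operatorname{Gal}(F_1F_2/K)$ is a closed subgroup of $\operatorname{Gal}(F_1/K)\times\operatorname{Gal}(F_2/K)$ that projects onto both factors. The point of the construction is that Lemma~\ref{lem:hom}(iv) holds for open subgroups and fails for closed ones: in $\prod_n\mathbb Z/p^n\mathbb Z$ the closure of the subgroup generated by $(1,1,\dots)$ is a copy of $\mathbb Z_p$. Here is how this looks in fields.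

\begin{example}\label{ex:two}
Let $p=2$. The kernel of $\log\chi_2$ is $\chi_2^{-1}(\pm1)$, so $\mathbb Q_{\infty,2}$ is the maximal real subfield of $\mathbb Q(\mu_{2^\infty})$, and its quadratic subfield is generated by $\zeta_8+\zeta_8^{-1}=\sqrt2$. Let $f\colon G_{\mathbb Q}\to\mathbb Z_2$ be a surjection with kernel $G_{\mathbb Q_{\infty,2}}$. Choose distinct primes $q_n\equiv1\bmod 2^n$, say $q_1=3$, $q_2=5$, $q_3=17,\dots$, and surjections
\[
\psi_n\colon G_{\mathbb Q}\to\operatorname{Gal}(\mathbb Q(\zeta_{q_n})/\mathbb Q)\cong\Delta_{q_n}\to\mathbb Z/2^n\mathbb Z,\qquad \psi_n'=\psi_n-(f\bmod 2^n).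
\]
Put $D=\prod_n\mathbb Z/2^n\mathbb Z$, $\psi=(\psi_n)$, $\psi'=(\psi_n')$, and let $E,E'$ be the fixed fields of $\ker\psi$ and $\ker\psi'$. The map $(f,\psi)\colon G_{\mathbb Q}\to\mathbb Z_2\times D$ is surjective, because its components factor through different factors of \eqref{eq:Gamma}. The same then holds for $(f,\psi')$, which differs from it by the automorphism $(a,x)\mapsto(a,x-a(1,1,\dots))$. So $\operatorname{Gal}(E/\mathbb Q)\cong D\cong\operatorname{Gal}(E'/\mathbb Q)$, and by Lemma~\ref{lem:hom}(iv) neither field contains a $\mathbb Z_\ell$-extension of a number field, for any prime $\ell$. But if $\sigma$ fixes $EE'$, then $f(\sigma)\equiv\psi_n(\sigma)-\psi_n'(\sigma)=0\bmod 2^n$ for all $n$, so $f(\sigma)=0$. Thus $EE'\supseteq\mathbb Q_{\infty,2}$.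

At the level of quadratic fields, $\psi_1$, $\psi_2\bmod2$ and $f\bmod 2$ cut out $\mathbb Q(\sqrt{-3})$, $\mathbb Q(\sqrt5)$ and $\mathbb Q(\sqrt2)$, and the difference of two quadratic characters cuts out the field of the product of the radicands. So
\[
\sqrt{-3},\ \sqrt5\in E,\qquad \sqrt{-6},\ \sqrt{10}\in E',\qquad \sqrt2=\pm\sqrt{-6}/\sqrt{-3}\in EE'.
\]
The number $\sqrt2$ lies in neither field, since $(f,\psi)$ and $(f,\psi')$ are surjective. The price is a common subfield: $\sqrt{-15}$ lies in $E\cap E'$, as $\sqrt{-3}\sqrt5=\pm\sqrt{-15}$ and $\sqrt{-6}\sqrt{10}=\pm2\sqrt{-15}$.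
\end{example}

The field $EE'$ is not Kummer-faithful by Lemma~\ref{lem:cyclotomic}. What remains is to show that $E$ and $E'$ are, and this requires control of all semiabelian varieties over all finite extensions.

\section{From a divisible point to a $p$-adic character}\label{sec:reduction}

For a semiabelian variety $B$ over a number field $k$ let $T_p(B)=\varprojlim B[p^n]$ be the Tate module, a free $\mathbb Z_p$-module of finite rank with a continuous action of $G_k$, and let $V_p(B)=T_p(B)\otimes\mathbb Q_p$. Since $S(\overline{\mathbb Q})$ is divisible, \eqref{eq:semiabelian} gives exact sequences $0\to S[p^n]\to B[p^n]\to A[p^n]\to0$ of finite groups, and in the limit an exact sequence $0\to V_p(S)\to V_p(B)\to V_p(A)\to0$.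

Let $v$ be a prime of $k$ with residue field of order $q_v$. A \emph{Frobenius lift} at $v$ is an element $\varphi\in G_k$ that fixes a prime $\overline v$ of $\overline{\mathbb Q}$ above $v$ and satisfies $\varphi x\equiv x^{q_v}\bmod\overline v$ for all algebraic integers $x$; such elements exist for every $\overline v$. We use the following standard facts.
\begin{enumerate}
\item[(F1)] The groups $A(k)$ (Mordell--Weil) and $\mathcal O_k^*$ (Dirichlet) are finitely generated.
\item[(F2)] $A$ has good reduction at all but finitely many $v$. At such a prime $v\nmid p$ the inertia groups act trivially on $V_p(A)$, and the characteristic polynomial on $V_p(A)$ of a Frobenius lift has integer coefficients and all its complex roots have absolute value $q_v^{1/2}$ (Weil).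
\item[(F3)] $V_p(S)\cong X_*(S)\otimes V_p(\mathbb G_m)$, where $G_k$ acts on the cocharacter lattice $X_*(S)$ through a finite quotient and on the line $V_p(\mathbb G_m)$ through $\chi_p$. For $v\nmid p$ a Frobenius lift has $\chi_p(\varphi)=q_v$.
\end{enumerate}

\subsection{Divisible points force infinite torsion}

A divisible point need not be torsion: $2$ is divisible in $\mathbb G_m(L)$ if $L$ contains $2^{1/n}$ for all $n$. But if $L$ is Galois over $\mathbb Q$, it then contains the quotients of conjugates of $2^{1/n}$, which are all the roots of unity. The same holds on every semiabelian variety. We begin over a number field.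

\begin{lemma}\label{lem:numberfield}
Let $B$ be a semiabelian variety over a number field $k$ and $p$ a prime. Then $\bigcap_np^nB(k)$ is a torsion group.
\end{lemma}

\begin{proof}
Let $\pi\colon B\to A$ be the map in \eqref{eq:semiabelian}, so that $\ker(\pi|_{B(k)})=S(k)$. Let $R=p^nR_n$ with $R_n\in B(k)$ for all $n$. By (F1), $A(k)$ is the product of a finite group and some $\mathbb Z^r$, so $\pi(R)\in\bigcap_np^nA(k)$ is killed by some $m\ge1$. Then $p^n\pi(mR_n)=0$, so $\pi(mR_n)$ lies in the finite group $A(k)[p^\infty]$, which is killed by some $p^t$ with $t$ independent of $n$. Hence $p^tmR_n\in S(k)$, and $p^tmR\in\bigcap_np^nS(k)$.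

Let $k'/k$ be a finite extension over which $S\cong\mathbb G_m^d$, so that $S(k)\subseteq(k'^*)^d$. Each coordinate $x$ of $p^tmR$ has the form $x=y_n^{p^n}$ with $y_n\in k'^*$ for all $n$. For every prime $w$ of $k'$ the valuation $w(x)=p^nw(y_n)$ is divisible by all $p^n$, so $w(x)=0$ and then $w(y_n)=0$. Thus $x\in\bigcap_n(\mathcal O_{k'}^*)^{p^n}$, which is torsion by (F1). So $R$ is torsion.
\end{proof}

\begin{lemma}\label{lem:invariants}
Let $F$ be a Galois extension of a number field $K$. If $F$ is not Kummer-faithful, there are a number field $K'\supseteq K$, a semiabelian variety $B$ over $K'$ and a prime $p$ with $V_p(B)^{G_{FK'}}\ne0$.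
\end{lemma}

\begin{proof}
Let $L/F$ be finite, $B$ semiabelian over $L$, and $0\ne P\in B(L)_{\mathrm{div}}$. The groups $S,B,A$, the maps in \eqref{eq:semiabelian} and the point $P$ are described by finitely many elements of $L$. Let $K'$ be generated over $K$ by these elements and a primitive element of $L/F$. Then $K'$ is a number field, $L=FK'$, the sequence \eqref{eq:semiabelian} descends to $K'$ (exactness, and being a torus or an abelian variety, can be tested after extending the base field), and $P\in B(K')$. Since $F/K$ is Galois, so is $L/K'$.

We claim that $B(L)[p^\infty]$ is infinite for some $p$. Suppose instead that it is finite for every $p$.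

\emph{$P$ is torsion.} Fix $p$, let $p^s$ kill $B(L)[p^\infty]$, and write $P=p^nQ_n$ with $Q_n\in B(L)$. For $\sigma\in\operatorname{Gal}(L/K')$ the point $\sigma Q_n-Q_n$ lies in $B(L)$, and $p^n(\sigma Q_n-Q_n)=\sigma P-P=0$. So $p^s(\sigma Q_n-Q_n)=0$ for all $\sigma$, which means $p^sQ_n\in B(K')$. Hence $p^sP\in\bigcap_np^nB(K')$, and $P$ is torsion by Lemma~\ref{lem:numberfield}.

\emph{$P$ is zero.} Write $P=\sum_pP_p$ with $P_p$ of $p$-power order. Each $P_p$ is an integer multiple of $P$ and so lies in $B(L)_{\mathrm{div}}$. Let $p^s$ kill $B(L)[p^\infty]$ and write $P_p=p^sQ$ with $Q\in B(L)$. Then $Q$ is torsion, say $Q=Q_p+Q'$ with $Q_p\in B(L)[p^\infty]$ and $Q'\in B(L)$ of order prime to $p$. So $P_p=p^sQ'$ has order both a power of $p$ and prime to $p$, and $P_p=0$. Hence $P=0$, a contradiction.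

So let $B(L)[p^\infty]$ be infinite. As each $B[p^n]$ is finite, the orders of its elements are unbounded, and the set $Y_n$ of points of exact order $p^n$ in $B(L)$ is finite and nonempty for each $n\geq1$. Multiplication by $p$ maps $Y_{n+1}$ to $Y_n$. An inverse limit of nonempty finite sets is nonempty, and an element of $\varprojlim Y_n$ is a nonzero vector of $T_p(B)$ fixed by $G_L=G_{FK'}$.
\end{proof}

\subsection{The determinant character}

Lemma~\ref{lem:invariants} gives a representation of $\operatorname{Gal}(FK'/K')$ on $W=V_p(B)^{G_{FK'}}$ about whose image we know little. To extract an abelian quotient we take the determinant. It could a priori have finite order, and then its logarithm would carry no information; the sizes of Frobenius eigenvalues rule this out.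

Call $\alpha\in\overline{\mathbb Q}_p$ \emph{expanding} if $\alpha$ is algebraic over $\mathbb Q$ and $|\iota(\alpha)|>1$ for every embedding $\iota\colon\mathbb Q(\alpha)\to\mathbb C$. A nonempty finite product of expanding numbers is expanding, since an embedding of the field generated by the product extends to the field generated by the factors. An expanding number is not a root of unity, so an expanding $\alpha\in\mathbb Z_p^*$ has $\log\alpha\ne0$.

\begin{lemma}\label{lem:weight}
Let $B$ be a semiabelian variety over a number field $k$, let $0\ne W\subseteq V_p(B)$ be a $G_k$-stable subspace, and let $\delta=\det W\colon G_k\to\mathbb Z_p^*$. There is a finite set $\Sigma$ of primes of $k$ such that $\delta(\varphi)$ is expanding for every Frobenius lift $\varphi$ at every prime $v\notin\Sigma$.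
\end{lemma}

\begin{proof}
The values of $\delta$ are units because $G_k$ preserves the lattice $W\cap T_p(B)$. Let $\Sigma$ consist of the primes above $p$ and the primes of bad reduction of $A$, and let $v\notin\Sigma$. An eigenvalue $\alpha\in\overline{\mathbb Q}_p$ of $\varphi$ on $W$ is an eigenvalue on $V_p(B)$, hence on $V_p(A)$ or on $V_p(S)$. In the first case $\alpha$ is a root of the integer polynomial in (F2), so $\iota(\alpha)$ is a complex root of it and $|\iota(\alpha)|=q_v^{1/2}$. In the second case $\varphi$ has finite order on $X_*(S)$, so by (F3) $\alpha$ is $q_v$ times a root of unity and $|\iota(\alpha)|=q_v$. In both cases $\alpha$ is expanding, and $\delta(\varphi)$ is a product of $\dim W\ge1$ such numbers.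
\end{proof}

\begin{proposition}\label{prop:character}
Let $F$ be a Galois extension of a number field $K$ that is not Kummer-faithful. Then there are a prime $p$, a finite Galois extension $K'/K$, a semiabelian variety $B$ over $K'$ and a nonzero $G_{K'}$-stable subspace $W\subseteq V_p(B)$ such that $\delta=\det W$ is trivial on $G_{FK'}$. The map $\log\delta$ is a nonzero homomorphism $\operatorname{Gal}(FK'/K')\to\mathbb Q_p$.
\end{proposition}

\begin{proof}
Take $K',B,p$ from Lemma~\ref{lem:invariants}. Replacing $K'$ by its Galois closure over $K$ shrinks $G_{FK'}$ and so keeps the invariants nonzero. Put $W=V_p(B)^{G_{FK'}}$. It is $G_{K'}$-stable because $G_{FK'}$ is normal in $G_{K'}$, and $G_{FK'}$ acts trivially on it. By Lemma~\ref{lem:weight}, $\log\delta(\varphi)\ne0$ for a Frobenius lift $\varphi$ at any $v\notin\Sigma$.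
\end{proof}

\begin{corollary}\label{cor:noZp}
Let $F$ be a Galois extension of a number field $K$. If $\operatorname{Hom}(U,\mathbb Z_p)=0$ for every open subgroup $U$ of $\operatorname{Gal}(F/K)$ and every prime $p$, then $F$ is Kummer-faithful. This applies when $\operatorname{Gal}(F/K)$ is a countable product of finite groups, and in particular when $F$ is a number field.
\end{corollary}

\begin{proof}
Otherwise Proposition~\ref{prop:character} gives a nonzero homomorphism to $\mathbb Q_p$ from $\operatorname{Gal}(FK'/K')\cong\operatorname{Gal}(F/F\cap K')$, an open subgroup of $\operatorname{Gal}(F/K)$, and its image is isomorphic to $\mathbb Z_p$ by Lemma~\ref{lem:hom}(i). The second statement is Lemma~\ref{lem:hom}(iv).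
\end{proof}

The fields $E,E'$ of Example~\ref{ex:two} are therefore Kummer-faithful, and they already answer the question in the negative for $K=\mathbb Q$.

\section{Two Kummer-faithful fields that generate all roots of unity}\label{sec:abelianext}

To reach all of $\mathbb Q^{\mathrm{ab}}$ we run Example~\ref{ex:two} for all primes at once. The group to be hidden is now $\prod_qU_q\cong\prod_q\mathbb Z_q=\widehat{\mathbb Z}$, and the product of finite groups in which it hides is the other factor $\Delta$ of \eqref{eq:Gamma}.

\begin{proof}[Proof of Theorem~\ref{thm:main}]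
Let first $K=\mathbb Q$. Fix an isomorphism $\prod_qU_q\cong\widehat{\mathbb Z}$ and write $\Gamma=\widehat{\mathbb Z}\times\Delta$ additively. An element $a\in\widehat{\mathbb Z}$ acts on a finite cyclic group of order $m$ through $\widehat{\mathbb Z}/m\widehat{\mathbb Z}=\mathbb Z/m\mathbb Z$; this makes $\Delta$ a topological $\widehat{\mathbb Z}$-module. Choose a generator $c_q$ of each $\Delta_q$, put $c=(c_q)\in\Delta$, and define
\[
H_1=\widehat{\mathbb Z}\times0,\qquad H_2=\{(a,ac):a\in\widehat{\mathbb Z}\}.
\]
These are the kernels of the continuous surjections $\Gamma\to\Delta$ given by $(a,x)\mapsto x$ and $(a,x)\mapsto x-ac$. Let $F_1,F_2$ be the fixed fields of $H_1,H_2$ in $\mathbb Q^{\mathrm{ab}}$. Then $\operatorname{Gal}(F_i/\mathbb Q)\cong\Delta$ is a countable product of finite groups, so $F_1$ and $F_2$ are Kummer-faithful by Corollary~\ref{cor:noZp}.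

The group $\operatorname{Gal}(\mathbb Q^{\mathrm{ab}}/F_1F_2)$ is $H_1\cap H_2=\{(a,0):ac=0\}$. If $ac=0$, then $ac_q=0$, that is $a\in(q-1)\widehat{\mathbb Z}$, for every odd prime $q$. By Dirichlet's theorem, for each $n\ge1$ there is an odd prime $q\equiv1\bmod n$, so $a\in\bigcap_nn\widehat{\mathbb Z}=0$. Hence $F_1F_2=\mathbb Q^{\mathrm{ab}}$.

For general $K$ take $KF_1$ and $KF_2$. They are abelian over $K$, they are Kummer-faithful as finite extensions of $F_1$ and $F_2$, and their composite is $K\mathbb Q^{\mathrm{ab}}=K(\mu_\infty)$. It is not Kummer-faithful, as $\mathbb G_m(K(\mu_\infty))_{\mathrm{div}}\supseteq\mu_\infty\ne1$.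
\end{proof}

\begin{remark}
The subgroup $U_q\subset\mathbb Z_q^*$ cuts out $\mathbb Q(\zeta_q)$ for odd $q$ and $\mathbb Q(\zeta_4)$ for $q=2$, so $F_1=\mathbb Q(\zeta_4,\zeta_3,\zeta_5,\zeta_7,\dots)$. A Kummer-faithful field can thus contain infinitely many roots of unity. The intersection $F_1\cap F_2$ is the fixed field of $H_1+H_2=\widehat{\mathbb Z}\times\widehat{\mathbb Z}c$, and its Galois group $\Delta/\widehat{\mathbb Z}c$ is infinite: each $\Delta_q$ has even order, so $\Delta/\widehat{\mathbb Z}c$ maps onto the quotient of $\prod_q\mathbb Z/2\mathbb Z$ by the subgroup of order $2$ generated by $(1,1,\dots)$.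
\end{remark}

\section{Composites with finite intersection}\label{sec:criterion}

\subsection{The criterion}

Assume (a). We want to identify the homomorphism $\log\delta$ of Proposition~\ref{prop:character} with a multiple of $\log\chi_p$. The difficulty is that $\log\delta$ lives on $G_{K'}$, while (a) describes only $\operatorname{Hom}(G_K,\mathbb Q_p)$ and is not inherited by $K'$. We therefore average over conjugates.

Let $M/K$ be a finite Galois extension of degree $n$ and let $t_1,\dots,t_n$ represent the cosets in $G_K/G_M$. For $f\in\operatorname{Hom}(G_M,\mathbb Q_p)$ define $\operatorname{Tr}f\in\operatorname{Hom}(G_M,\mathbb Q_p)$ by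
\[
(\operatorname{Tr}f)(\sigma)=\sum_{i=1}^nf(t_i^{-1}\sigma t_i).
\]
The map $f\mapsto\operatorname{Tr}f$ is linear.

\begin{lemma}\label{lem:trace}
\begin{enumerate}
\item[(i)] $\operatorname{Tr}f$ is the restriction of a homomorphism $G_K\to\mathbb Q_p$.
\item[(ii)] If $f$ vanishes on a subgroup $N\subseteq G_M$ that is normal in $G_K$, then so does $\operatorname{Tr}f$.
\item[(iii)] If $f$ is the restriction of a homomorphism $G_K\to\mathbb Q_p$, then $\operatorname{Tr}f=nf$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The extension is $f$ composed with the transfer $G_K^{\mathrm{ab}}\to G_M^{\mathrm{ab}}$; explicitly, it is as follows. For $\sigma\in G_K$ write $\sigma t_i=t_{\sigma(i)}h_i(\sigma)$ with $h_i(\sigma)\in G_M$, where $i\mapsto\sigma(i)$ is a permutation, and put $\tilde f(\sigma)=\sum_if(h_i(\sigma))$. This is continuous, since $\sigma(i)$ is locally constant in $\sigma$. From $\sigma\tau t_i=\sigma t_{\tau(i)}h_i(\tau)=t_{\sigma\tau(i)}h_{\tau(i)}(\sigma)h_i(\tau)$ we get $h_i(\sigma\tau)=h_{\tau(i)}(\sigma)h_i(\tau)$, and summing over $i$ gives $\tilde f(\sigma\tau)=\tilde f(\sigma)+\tilde f(\tau)$.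 For $\sigma\in G_M$ normality gives $\sigma(i)=i$ and $h_i(\sigma)=t_i^{-1}\sigma t_i$, so $\tilde f|_{G_M}=\operatorname{Tr}f$.

(ii) If $\sigma\in N$, then $t_i^{-1}\sigma t_i\in N$. (iii) A homomorphism $G_K\to\mathbb Q_p$ is constant on conjugacy classes of $G_K$.
\end{proof}

Under (a), part (i) says that $\operatorname{Tr}f\in\mathbb Q_p\log\chi_p|_{G_M}$. The trace thus maps $\operatorname{Hom}(G_M,\mathbb Q_p)$ to a line and has a kernel whenever $M$ has more than one $\mathbb Z_p$-extension. So it is not enough to know $\log\delta\neq0$; we need that the conjugates of $\log\delta$ do not cancel. This is where the full strength of Lemma~\ref{lem:weight} enters: expanding numbers are closed under products, while numbers that are merely not roots of unity are not.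

\begin{proposition}\label{prop:criterion}
Let $K$ satisfy \textup{(a)} and let $F/K$ be Galois. Then $F$ is Kummer-faithful if and only if $\log\chi_p|_{G_F}\ne0$ for every prime $p$.
\end{proposition}

By \eqref{eq:cyc} this is the last assertion of Theorem~\ref{thm:finite}.

\begin{proof}
One direction is Lemma~\ref{lem:cyclotomic}. Conversely, suppose that $F$ is not Kummer-faithful, take $p,K',\delta$ from Proposition~\ref{prop:character}, and let $\Sigma$ be the finite set of primes of $K'$ from Lemma~\ref{lem:weight}. Let $\nu=\operatorname{Tr}\log\delta$ for the extension $K'/K$. By Lemma~\ref{lem:trace}(i) and (a), $\nu=\gamma\log\chi_p|_{G_{K'}}$ for some $\gamma\in\mathbb Q_p$.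

We show $\gamma\ne0$. Choose a prime $w$ of $K'$ none of whose conjugates under $\operatorname{Gal}(K'/K)$ lies in $\Sigma$, and a Frobenius lift $\varphi\in G_{K'}$ at $w$ that fixes $\overline w$. For $t\in G_K$ and an algebraic integer $x$, applying $t^{-1}$ to $\varphi(tx)\equiv(tx)^{q_w}\bmod\overline w$ gives $t^{-1}\varphi t\,x\equiv x^{q_w}\bmod t^{-1}\overline w$. As $q_{t^{-1}w}=q_w$, the element $t^{-1}\varphi t\in G_{K'}$ is a Frobenius lift at $t^{-1}w\notin\Sigma$. Therefore $\nu(\varphi)=\log\prod_i\delta(t_i^{-1}\varphi t_i)$ is the logarithm of an expanding number, so $\nu(\varphi)\ne0$ and $\gamma\ne0$.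

Since $F$ and $K'$ are Galois over $K$, the group $G_{FK'}$ is normal in $G_K$, and $\log\delta$ vanishes on it. By Lemma~\ref{lem:trace}(ii) so does $\nu$, hence so does $\log\chi_p$. As $G_{FK'}$ has finite index in $G_F$, Lemma~\ref{lem:hom}(ii) gives $\log\chi_p|_{G_F}=0$.
\end{proof}

\begin{remark}
The Galois hypothesis was used for $\sigma Q_n\in B(L)$ in Lemma~\ref{lem:invariants} and for the normality of $G_{FK'}$. The criterion fails without it. Embed $\overline{\mathbb Q}$ in $\mathbb C$ and let $F=\bigcup_n\mathbb Q(2^{1/n})\subset\mathbb R$, with positive roots. Then $2\in\mathbb G_m(F)_{\mathrm{div}}$, so $F$ is not Kummer-faithful. Let $M\subseteq\mathbb Q(\alpha)$ with $\alpha=2^{1/n}$, which has degree $n$ by Eisenstein's criterion, and let $e=[\mathbb Q(\alpha):M]$. The norm of $\alpha$ to $M$ is real and is a root of unity times $\alpha^e$, so $\alpha^e\in M$; comparing degrees, $M=\mathbb Q(2^{1/d})$ with $d=n/e$. This field is totally real only for $d\le2$. The finite layers of $\mathbb Q_{\infty,p}$ are totally real, since they are Galois over $\mathbb Q$ and complex conjugation has $\log\chi_p=\log(-1)=0$.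 So $F$ contains no $\mathbb Q_{\infty,p}$.
\end{remark}

\subsection{One $\mathbb Z_p$-extension: \textup{(a)} implies \textup{(b)}}

This is the argument of the introduction, carried out over $M=F_1\cap F_2$ and brought down to $K$ by the trace. Let $F_1,F_2$ be Kummer-faithful and Galois over $K$ with $n=[M:K]<\infty$; the extension $M/K$ is Galois. Suppose that $F_1F_2$ is not Kummer-faithful. It is Galois over $K$, so by Proposition~\ref{prop:criterion} there is a prime $p$ such that $\log\chi_p|_{G_M}$ factors through
\[
\operatorname{Gal}(F_1F_2/M)\cong\operatorname{Gal}(F_1/M)\times\operatorname{Gal}(F_2/M).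
\]
A homomorphism from a product to $\mathbb Q_p$ is a sum of homomorphisms from the two factors. So $\log\chi_p|_{G_M}=f_1+f_2$ with $f_i\in\operatorname{Hom}(G_M,\mathbb Q_p)$ and $f_i|_{G_{F_i}}=0$. By (a) and Lemma~\ref{lem:trace}(i), $\operatorname{Tr}f_i=\gamma_i\log\chi_p|_{G_M}$ with $\gamma_i\in\mathbb Q_p$, and by (iii) $(\gamma_1+\gamma_2)\log\chi_p|_{G_M}=n\log\chi_p|_{G_M}$. As $\log\chi_p|_{G_M}\ne0$, we get $\gamma_1+\gamma_2=n\neq0$, so $\gamma_i\ne0$ for some $i$. The group $G_{F_i}$ is normal in $G_K$, so $\operatorname{Tr}f_i$ vanishes on it by (ii), and $\log\chi_p|_{G_{F_i}}=0$. By Lemma~\ref{lem:cyclotomic}, $F_i$ is not Kummer-faithful, a contradiction.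

Finiteness of $[M:K]$ is what makes the trace available, and Theorem~\ref{thm:main} for $K=\mathbb Q$ shows that it cannot be dropped. That (b) implies (c) is immediate.

\subsection{Several $\mathbb Z_p$-extensions: \textup{(c)} implies \textup{(a)}}

If $\dim\operatorname{Hom}(G_K,\mathbb Q_p)\ge2$, then $\log\chi_p$ is a combination of two homomorphisms $f_1,f_2$ that define other $\mathbb Z_p$-extensions. We need these to be Kummer-faithful, and neither Corollary~\ref{cor:noZp} nor Proposition~\ref{prop:criterion} applies. We count instead: the lines in a plane over $\mathbb Q_p$ are uncountable, while the characters $\delta$ come from algebraic geometry over $\overline{\mathbb Q}$.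

\begin{lemma}\label{lem:countable}
Let $K$ be a number field and $p$ a prime. All but countably many $\mathbb Z_p$-extensions of $K$ are Kummer-faithful.
\end{lemma}

\begin{proof}
Let $F$ be a $\mathbb Z_p$-extension that is not Kummer-faithful, with $G_F=\ker f$ and $f\in\operatorname{Hom}(G_K,\mathbb Q_p)$. Proposition~\ref{prop:character} provides a prime $\ell$ and $K',B,W,\delta$. The group $\operatorname{Gal}(FK'/K')$ is pro-$p$ and has the nonzero homomorphism $\log\delta$ to $\mathbb Q_\ell$, so $\ell=p$ by Lemma~\ref{lem:hom}(iii). The restriction $f|_{G_{K'}}$ is nonzero by (ii) and has kernel $G_{FK'}$, on which $\log\delta$ vanishes. By (i), $\log\delta$ is a nonzero multiple of $f|_{G_{K'}}$. Restriction $\operatorname{Hom}(G_K,\mathbb Q_p)\to\operatorname{Hom}(G_{K'},\mathbb Q_p)$ is injective by (ii), so the pair $(K',\delta)$ determines the line $\mathbb Q_pf$ and with it $F$.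

There are countably many number fields $K'$. Each is countable, and a semiabelian variety over $K'$ is described by finitely many elements of $K'$, so there are countably many $B$ up to isomorphism. Given $(K',B)$, the Jordan--H\"older constituents of the $G_{K'}$-representation $W$ form a sub-multiset of those of $V_p(B)$, and $\det W$ is the product of their determinants. So there are finitely many possibilities for $\delta$.
\end{proof}

Suppose that (a) fails at $p$. Let $\Lambda\subseteq\operatorname{Hom}(G_K,\mathbb Q_p)$ be a two-dimensional subspace containing $\log\chi_p$, with basis $u_1,u_2$. The image of $(u_1,u_2)\colon G_K\to\mathbb Q_p^2$ is a compact subgroup, hence a bounded $\mathbb Z_p$-submodule, and it spans $\mathbb Q_p^2$ because $u_1,u_2$ are linearly independent. So it is a lattice, and applying an element of $\mathrm{GL}_2(\mathbb Q_p)$ that carries it to $\mathbb Z_p^2$ we obtain a basis $h_1,h_2$ of $\Lambda$ with $(h_1,h_2)\colon G_K\to\mathbb Z_p^2$ surjective. For $a,b\in\mathbb Z_p$ put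
\[
f_1=h_1+ah_2,\qquad f_2=pb\,h_1+h_2 ,
\]
and let $F_i$ be the fixed field of $\ker f_i$. Distinct values of $a$ give distinct lines $\mathbb Q_pf_1$, and distinct values of $b$ give distinct lines $\mathbb Q_pf_2$. As $\mathbb Z_p$ is uncountable, Lemma~\ref{lem:countable} lets us choose $a,b$ with $F_1$ and $F_2$ both Kummer-faithful.

The factor $p$ in $f_2$ makes the determinant $1-pab$ a unit for all $a,b$, so $(f_1,f_2)\colon G_K\to\mathbb Z_p^2$ is surjective. Given $\sigma\in G_K$, pick $\tau$ with $f_1(\tau)=0$ and $f_2(\tau)=f_2(\sigma)$; then $\sigma=\tau\cdot\tau^{-1}\sigma\in G_{F_1}G_{F_2}$. So $G_K$ fixes $F_1\cap F_2$, that is, $F_1\cap F_2=K$. Finally $f_1,f_2$ span $\Lambda$, so $\log\chi_p$ vanishes on $\ker f_1\cap\ker f_2=G_{F_1F_2}$, and $F_1F_2$ is not Kummer-faithful by Lemma~\ref{lem:cyclotomic}. Thus (c) fails.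

\subsection{The second form of \textup{(a)}}

Let $K$ have $r_1$ real and $r_2$ complex places. The closure of $\mathcal O_K^*$ in $\prod_{v\mid p}\mathcal O_{K_v}^*$ is the product of a finite group and $\mathbb Z_p^r$ with $r\le r_1+r_2-1$. The \emph{Leopoldt defect} is $d_p=r_1+r_2-1-r\ge0$, and Leopoldt's conjecture for $K$ and $p$ asserts that $d_p=0$. Class field theory gives the standard formula
\begin{equation}\label{eq:rank}
\dim\operatorname{Hom}(G_K,\mathbb Q_p)=1+r_2+d_p .
\end{equation}
This equals $1$ for all $p$ exactly when $r_2=0$ and $d_p=0$ for all $p$. The proof of Theorem~\ref{thm:finite} is complete. \qed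

\begin{corollary}\label{cor:Q}
A Galois extension $F/\mathbb Q$ is Kummer-faithful if and only if $\mathbb Q_{\infty,p}\not\subseteq F$ for all $p$, and in every counterexample to the question over $\mathbb Q$ the field $F_1\cap F_2$ is infinite over $\mathbb Q$. Over a number field $K$ that is not totally real there are counterexamples with $F_1\cap F_2=K$.
\end{corollary}

\begin{proof}
The field $\mathbb Q$ satisfies (a) by Section~\ref{sec:Zp}, and a field with $r_2\geq1$ does not. Apply Theorem~\ref{thm:finite}.
\end{proof}

\section{Torsion points of abelian varieties}\label{sec:torsion}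

For Theorem~\ref{thm:abelian} we enlarge the field $F_1$ of Section~\ref{sec:abelianext} by a Galois extension $E$, in general not abelian. It must be so large that $E\mathbb Q^{\mathrm{ab}}$ contains the coordinates of $A[p^\infty]$, and so small that the enlarged field contains no cyclotomic $\mathbb Z_\ell$-extension. The field generated by $A[p^\infty]$ itself is too large, as it contains $\mu_{p^\infty}$ by \eqref{eq:square} below with $a=1$. We take for $E$ the field over which Galois acts on $T_p(A)$ by scalars in $U_p$: such a scalar is determined by the cyclotomic character. Two facts are needed, for an abelian variety $A$ of positive dimension over a number field $k$.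
\begin{enumerate}
\item[(F4)] A polarization of $A$ defined over $k$ exists, and the Weil pairing attached to it is a nonzero $\mathbb Z_p$-bilinear map $e\colon T_p(A)\times T_p(A)\to T_p(\mathbb G_m)\cong\mathbb Z_p$ with $e(\sigma x,\sigma y)=\chi_p(\sigma)e(x,y)$ for $\sigma\in G_k$.
\item[(F5)] (Bogomolov \cite{Bogomolov}) The image of $G_k$ in $\mathrm{GL}(T_p(A))$ contains an open subgroup of the group $\mathbb Z_p^*\cdot\mathrm{Id}$ of homotheties.
\end{enumerate}

\begin{proof}[Proof of Theorem~\ref{thm:abelian}]
If $\dim A=0$, take $F_1=F_2=K$. Let $\dim A>0$. We first treat $K=\mathbb Q$, where Proposition~\ref{prop:criterion} is available.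

\emph{The field $E$.} Let $\rho\colon G_{\mathbb Q}\to\mathrm{GL}(T_p(A))$ be the Galois action, $G=\rho(G_{\mathbb Q})$ and $C=G\cap U_p\cdot\mathrm{Id}$. This is a closed central subgroup of $G$. Let $E$ be the fixed field of $\rho^{-1}(C)$; it is Galois over $\mathbb Q$ with group $G/C$. If $\sigma\in G_E$ and $\rho(\sigma)=a\cdot\mathrm{Id}$, then $\chi_p(\sigma)e(x,y)=e(ax,ay)=a^2e(x,y)$, and choosing $e(x,y)\ne0$ gives
\begin{equation}\label{eq:square}
\chi_p(\sigma)=a^2 .
\end{equation}
By (F5), $C$ is infinite, so there is $\sigma\in G_E$ with $a\in U_p$, $a\neq1$. Then $\log\chi_p(\sigma)=2\log a\ne0$, and $\mathbb Q_{\infty,p}\not\subseteq E$ by \eqref{eq:cyc}. This is the only use of (F5).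

\emph{The image $J$ of $G_E$ in $\Gamma$ is open.} This is needed because a composite of two fields that avoid $\mathbb Q_{\infty,\ell}$ may contain it, as Example~\ref{ex:two} shows. The subgroup $J$ is closed, and we show that $N=\Gamma/J$ is finite. Let $\Sigma$ be the finite set consisting of $p$ and the primes of bad reduction of $A$. For $q\notin\Sigma$ an inertia group at $q$ in $G_{\mathbb Q}$ lies in $\ker\rho\subseteq G_E$ by (F2). Its image in $\Gamma$ is the factor $\mathbb Z_q^*$ of \eqref{eq:Gamma}, because $q$ is unramified in $\mathbb Q(\mu_m)$ for $q\nmid m$ and totally ramified in $\mathbb Q(\mu_{q^\infty})$. So $J\supseteq\prod_{q\notin\Sigma}\mathbb Z_q^*$, and $N$ is generated by the images of the finitely many groups $\Delta_q$ and $U_q$ with $q\in\Sigma$.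

The group $N$ is also a quotient of $G_{\mathbb Q}/G_E\cong G/C$. The elements of $G$ that are congruent to $\mathrm{Id}$ modulo $p$ form an open pro-$p$ subgroup, whose image $N'$ in $N$ is open and pro-$p$. For $q\ne p$ the image of $U_q$ in $N$ is pro-$q$, so it meets $N'$ trivially and embeds in the finite group $N/N'$. Hence the images of all $\Delta_q$ with $q\in\Sigma$ and all $U_q$ with $q\in\Sigma\setminus\{p\}$ generate a finite subgroup $N_0$, and $N/N_0$ is a quotient of $U_p\cong\mathbb Z_p$ by a closed subgroup. If $N$ were infinite, then $N/N_0\cong\mathbb Z_p$, and we would have a surjection $G_{\mathbb Q}\to\mathbb Z_p$ that is trivial on $G_E$, that is, a $\mathbb Z_p$-extension of $\mathbb Q$ inside $E$. The only one is $\mathbb Q_{\infty,p}\not\subseteq E$. So $N$ is finite.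

\emph{The fields $F_1,F_2$.} Let $H_1,H_2\subseteq\Gamma$ be as in Section~\ref{sec:abelianext}, with fixed fields now called $F_1^0$ and $F_2$, and put $F_1=F_1^0E$, a Galois extension of $\mathbb Q$. We know that $F_2$ is Kummer-faithful. The image of $G_{F_1}=G_{F_1^0}\cap G_E$ in $\Gamma$ is contained in $H_1\cap J$, and equals it: an element of $H_1\cap J$ lifts to $G_E$, and the lift fixes $F_1^0\subseteq\mathbb Q^{\mathrm{ab}}$. Now $H_1\cap J$ is open in $H_1=\prod_qU_q$, so for every prime $\ell$ the group $\chi_\ell(G_{F_1})$ has finite index in $U_\ell$, and $\log\chi_\ell|_{G_{F_1}}\ne0$. By Proposition~\ref{prop:criterion}, $F_1$ is Kummer-faithful.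

\emph{The composite.} We have $F_1F_2=E\,F_1^0F_2=E\,\mathbb Q^{\mathrm{ab}}$. If $\sigma$ fixes this field, then $\rho(\sigma)=a\cdot\mathrm{Id}$ with $a\in U_p$, and $a^2=\chi_p(\sigma)=1$ by \eqref{eq:square}. Since $U_p$ is torsion-free, $a=1$; this is the reason for defining $C$ with $U_p$ in place of $\mathbb Z_p^*$. So $G_{F_1F_2}$ acts trivially on $T_p(A)$, and $A[p^\infty]\subset A(F_1F_2)$.

\emph{General $K$.} Condition (a) may fail for $K$, so we reduce to $\mathbb Q$. The Weil restriction $R=\operatorname{Res}_{K/\mathbb Q}A$ is an abelian variety over $\mathbb Q$ with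
\[
R(\overline{\mathbb Q})=A(K\otimes_{\mathbb Q}\overline{\mathbb Q})=\prod_{\tau\colon K\to\overline{\mathbb Q}}A^\tau(\overline{\mathbb Q}),
\]
where $G_{\mathbb Q}$ acts through the second factor of $K\otimes\overline{\mathbb Q}$. The projection to the factor $A(\overline{\mathbb Q})$ given by the inclusion of $K$ is induced by the multiplication map $K\otimes\overline{\mathbb Q}\to\overline{\mathbb Q}$, which commutes with $G_K$. Hence $R[p^\infty]\to A[p^\infty]$ is surjective and $G_K$-equivariant. Let $F_1,F_2$ be the extensions of $\mathbb Q$ constructed above for $R$. Then $G_{KF_1F_2}$ acts trivially on $R[p^\infty]$ and so on $A[p^\infty]$. The fields $KF_1$ and $KF_2$ are Galois over $K$ and Kummer-faithful, being finite over $F_1$ and $F_2$, and $A[p^\infty]\subset A(KF_1\cdot KF_2)$.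
\end{proof}

\begin{thebibliography}{9}

\bibitem{Asayama}
Takuya Asayama, \emph{Kummer-faithful fields with finitely generated absolute Galois group}, arXiv:2601.10298 (2026).

\bibitem{Bogomolov}
Bogomolov, \emph{Sur l'alg\'ebricit\'e des repr\'esentations $\ell$-adiques}, C. R. Acad. Sci. Paris \textbf{290} (1980), 701--703.

\end{thebibliography}
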